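# Extending compact maps, and extending all maps up to homotopy

## Integer-valued maps on a row of convergent sequences

Let $S=\{0\}\cup\{1/m: m\ge 1\}\subset\mathbb R$ be a convergent sequence with its limit, and let $X=\{0,1,2,\dots\}\times S$, a row of disjoint clopen copies $S_n=\{n\}\times S$. The target is the discrete space $K=\{0,1,2,\dots\}$. Compact subsets of $K$ are finite, so a map into $K$ has image in a compact set exactly when it takes finitely many values.

*Finite-valued maps extend.* Let $B\subset X$ be closed and let $f\colon B\to K$ be continuous with finitely many values. Work on one copy $S_n$ at a time. If $(n,0)\in B$, then $f$ is constant on the part of $B$ close to $(n,0)$. Give every point of $S_n\setminus B$ the value $f(n,0)$; the result is continuous on $S_n$. If $(n,0)\notin B$, then $B\cap S_n$ is a finite set of isolated points. Give all other points of $S_n$ the value $0$. Doing this on every copy gives a continuous extension of $f$ over $X$ with finitely many values.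

Now forget this recipe. Suppose we are only handed a device: it takes a finite-valued map on a closed subset of $X$ and returns *some* finite-valued extension over $X$. Can we use the device to extend a map with infinitely many values? Take $A=\{(n,0):n\ge1\}$ and $f(n,0)=n$.

*Cutting up the target.* Treat one value at a time. Suppose that we have disjoint clopen sets $C_1,\dots,C_{n-1}$ with $C_k\cap A=\{(k,0)\}$. Apply the device to the map on $A\cup C_1\cup\dots\cup C_{n-1}$ that is $1$ at $(n,0)$ and $0$ elsewhere, and let $C_n$ be the set where the answer is $1$. Nothing prevents the device from answering with $C_n=S_n\cup\{(0,1/n)\}$: this set is clopen, it is disjoint from the earlier ones, and it meets $A$ only in $(n,0)$. If we set $g=n$ on $C_n$, then $g(0,1/n)=n$ for all $n\geq 1$, so no value at $(0,0)$ makes $g$ continuous. Each stage was correct and the limit is not.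

*Cutting up the domain.* On each $S_n$ the map $f$ has at most one value. Extend $f|_{A\cap S_n}$ by the device and keep only the part over $S_n$. The copies $S_n$ are disjoint and open, so the pieces fit together, and $f$ is extended.

The second plan works here for two reasons: the domain splits into disjoint open pieces, and on each piece $f$ has compact image. In general a connected $X$ does not split, and a map into a CW complex may fail to have compact image on every neighborhood of some point. These notes are about what survives.

## Extension properties and the statements

Let $X$ be a topological space and $K$ a CW complex.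

**Definition.**

- $X\tau K$ (also written $K\in AE(X)$): every continuous map $f\colon A\to K$, with $A$ closed in $X$, extends over $X$.
- $X\tau_hK$ (also $K\in AE_h(X)$): every map $f\colon A\to K$, with $A$ closed in $X$, extends over $X$ up to homotopy, that is, there is $g\colon X\to K$ with $g|_A\simeq f$.
- A *compact map* is a continuous map whose image is contained in a compact subset of the target.
- $X\tau_{cm}K$ (also $K\in AE_{cm}(X)$): every compact map $f\colon A\to K$, with $A$ closed in $X$, extends to a compact map $X\to K$.

**Definition.** A map $f\colon Y\to K$ is *locally compact* if every $y\in Y$ has a neighborhood $U$ such that $f(U)$ lies in a compact subset of $K$.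

Some examples. If $X$ is compact or $K$ is a finite complex, every map from a closed subset of $X$ to $K$ is compact, so $X\tau_{cm}K$ and $X\tau K$ say the same thing. If $K$ is contractible, $X\tau_hK$ holds for every $X$, because every $f$ is homotopic to the restriction of a constant map. If $K=\mathbb R$ and $X$ is normal, $X\tau_{cm}\mathbb R$ is Tietze's theorem for bounded functions. The identity of $\mathbb R$ is locally compact but not compact; more generally, every map into a locally compact $K$ is locally compact. For a map that is not locally compact, let $J=\bigvee_{n\ge1}[0,1]_n$ be the wedge of countably many intervals at $0$, with the CW topology. Every neighborhood of $0$ meets all the open spines, and a compact subset of a CW complex meets only finitely many open cells, so $\mathrm{id}_J$ is not locally compact at $0$.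

Throughout, paracompact spaces are Hausdorff, $I=[0,1]$, and $\beta(X)$ is the Čech–Stone compactification. For paracompact $X$ and a CW complex $K$ it is given that $X\tau_{cm}K$ holds if and only if $\beta(X)\tau K$; and for separable metric $X$ it is given that $X\tau_{cm}K$ implies $X\tau K$. The following problem comes from M. Cencelj, J. Dydak, J. Smrekar, A. Vavpetic, and Z. Virk, "Compact maps and quasi-finite complexes", arXiv:math/0608748 (2006): *for $X$ paracompact and $K$ a CW complex, does $X\tau_{cm}K$ (equivalently $\beta(X)\tau K$) imply $X\tau_hK$?* Passing to $\beta(X)$ does not settle it by itself: a map $f\colon A\to K$ that is not compact cannot be extended to the closure of $A$ in $\beta(X)$, since that closure is compact.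

The answer is yes. Here is everything we shall prove.

**Theorem 1 (exact extension).** Let $X$ be paracompact, $K$ a CW complex, and $X\tau_{cm}K$. Then every locally compact map $f\colon A\to K$, $A$ closed in $X$, extends to a locally compact map $g\colon X\to K$.

**Theorem 2.** If $X$ is paracompact, $K$ is a CW complex and $X\tau_{cm}K$ (equivalently $\beta(X)\tau K$), then $X\tau_hK$.

**Theorem 3 (strict form).** If $X$ is paracompact and first countable (for example, any metrizable space), or paracompact and locally compact, then $X\tau_{cm}K$ implies $X\tau K$ for every CW complex $K$.

**Theorem 4 (sharpness).** There are a paracompact $X$ and a countable contractible $1$-dimensional CW complex $J$ with $X\tau_{cm}J$ but not $X\tau J$. So $\tau_h$ cannot be replaced by $\tau$ in Theorem 2.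

**Theorem 5 (converse).** (a) If $X$ is paracompact and $K$ is homotopy dominated by a finite CW complex, then $X\tau_{cm}K\iff X\tau_hK$. (b) In general the converse fails: there are a locally compact separable metrizable $X$ and a countable CW complex $K$ with $X\tau K$ (hence $X\tau_hK$) but not $X\tau_{cm}K$.

We use these textbook facts.

- (P1) A paracompact space is normal; its closed subspaces, and its product with a compact Hausdorff space, are paracompact.
- (P2) Every open cover $(U_i)$ of a paracompact space has a locally finite partition of unity $(\psi_i)$ with the same index set and with closed supports $\operatorname{supp}\psi_i\subset U_i$.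
- (P3) A locally finite open cover $(W_i)$ of a normal space has a closed shrinking: closed sets $F_i\subset W_i$ that still cover.
- (P4) The union of a locally finite family of closed sets is closed, and a function on the union that is continuous on each member is continuous.
- (K1) A compact subset of a CW complex meets only finitely many open cells and lies in a finite subcomplex; finite subcomplexes are compact.
- (K2) If $K$ is a CW complex and $M$ a finite one, then $K\times M$ with the product topology is a CW complex, with cells the products of cells.
- (K3) A finite CW complex is homeomorphic to a compact subset of some $\mathbb R^N$ that is a retract of an open neighborhood of itself in $\mathbb R^N$ (it is a compact metrizable ANR of finite dimension).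

## Covers indexed by finite sets, with nested overlaps

Let $f\colon A\to K$ be locally compact. Following the second plan of the opening example, choose a locally finite closed cover of $X$ such that $f$ has compact image on the part of $A$ in each piece, and extend over the pieces one after another. When we reach a piece $F$, the map is already given on the intersection of $F$ with $A$ and with all earlier pieces. To apply $X\tau_{cm}K$ we need this partial map to be compact, and here the plan breaks: local finiteness does not limit how many other pieces $F$ meets.

For a concrete failure take $X=\mathbb R^2$, $K=\mathbb R$, $A=\{(n,1):n\in\mathbb Z\}$, $f(n,1)=n$, and the pieces $E_n=[n,n+1]\times[0,\infty)$ and $D=\mathbb R\times(-\infty,0]$. Going through the $E_n$ in the order $0,1,-1,2,-2,\dots$ we may legitimately arrive at $g(x,y)=x$ on every $E_n$. When $D$ comes last, the map already given on $D\cap\bigcup_n E_n=\mathbb R\times\{0\}$ is $x$, which is unbounded, and the hypothesis on compact maps says nothing about it. Had we taken $D$ first, each piece would have met only finitely many earlier ones.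

So we want a cover and an order for which each piece meets only finitely many earlier pieces. The idea is to index the pieces by finite sets and arrange that two pieces can meet only if their index sets are nested. A piece with index $\tau$ then meets only those pieces of smaller index size whose index is a subset of $\tau$, and there are finitely many of them. Pieces whose indices have the same size are disjoint.

Let $\{\varphi_s\}_{s\in S}$ be a locally finite partition of unity on $X$. For a finite nonempty $\sigma\subset S$ put
$$W_\sigma=\Big\{x\in X:\ \min_{s\in\sigma}\varphi_s(x)>\sup_{s\notin\sigma}\varphi_s(x)\Big\},\qquad \sup\emptyset=0. \tag{1}$$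
In words: the functions with index in $\sigma$ beat all the others at $x$.

As an example, let $X=\mathbb R$ and $\varphi_n(x)=\max(0,1-|x-n|)$ for $n\in\mathbb Z$. At $x\in[n,n+1]$ only $\varphi_n(x)=1-(x-n)$ and $\varphi_{n+1}(x)=x-n$ can be nonzero. Hence $W_{\{n\}}=(n-\frac12,n+\frac12)$, $W_{\{n,n+1\}}=(n,n+1)$, and all other $W_\sigma$ are empty. Closed sets that still cover are $F_{\{n\}}=[n-\frac13,n+\frac13]$ and $F_{\{n,n+1\}}=[n+\frac14,n+\frac34]$. The sets $F_{\{n\}}$ are pairwise disjoint and are handled first; then each $F_{\{n,n+1\}}$ meets only the two earlier pieces $F_{\{n\}}$ and $F_{\{n+1\}}$.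

**Properties of the sets $W_\sigma$.** We check five points, all of which are needed below.

*Each $W_\sigma$ is open.* Locally, all but finitely many $\varphi_s$ vanish identically, so both sides of the inequality in (1) are continuous functions of $x$.

*$W_\sigma\subset\{\varphi_s>0\}$ for every $s\in\sigma$.* The right side of the inequality is at least $0$.

*The $W_\sigma$ cover $X$.* Given $x$, only finitely many $\varphi_s(x)$ are nonzero and they sum to $1$, so there is a positive maximum, attained on a finite nonempty set $\sigma$. The values outside $\sigma$ have supremum strictly below it, because that supremum is $0$ or is attained. So $x\in W_\sigma$.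

*$\{W_\sigma\}$ is locally finite.* Let $N$ be a neighborhood that meets $\{\varphi_s>0\}$ only for $s$ in a finite set $S_N$. If $W_\sigma\cap N\neq\emptyset$, the second property gives $\sigma\subset S_N$, and $S_N$ has finitely many subsets.

*If $W_\sigma\cap W_\tau\ne\emptyset$, then $\sigma\subset\tau$ or $\tau\subset\sigma$.* Otherwise choose $s\in\sigma\setminus\tau$, $t\in\tau\setminus\sigma$ and $x\in W_\sigma\cap W_\tau$. From $x\in W_\sigma$ we get $\varphi_s(x)>\varphi_t(x)$, and from $x\in W_\tau$ we get $\varphi_t(x)>\varphi_s(x)$, a contradiction.

If $X$ is paracompact, it is normal, so (P3) gives closed sets $F_\sigma\subset W_\sigma$ that cover $X$. They form a locally finite closed cover, and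
$$F_\sigma\cap F_\tau\neq\emptyset\ \Longrightarrow\ \sigma\subset\tau\ \text{ or }\ \tau\subset\sigma. \tag{2}$$

A picture to keep in mind: the $\varphi_s(x)$ are barycentric coordinates of a point in the nerve, and $W_\sigma$ corresponds to the open star of the barycenter of $\sigma$ in the first barycentric subdivision. Indeed, if a point has positive coordinates $c_j$ at the barycenters of a chain $\sigma_0\subsetneq\dots\subsetneq\sigma_k$, its coordinate at $s$ is $\sum_{j:\,s\in\sigma_j}c_j/|\sigma_j|$. So the $\sigma_j$ are exactly its upper level sets at positive levels, which are the sets $\sigma$ satisfying the inequality in (1).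

## Exact extension of locally compact maps

We prove Theorem 1. Let $X\tau_{cm}K$ and let $f\colon A\to K$ be locally compact, $A$ closed in $X$.

**Step 1.** *This step produces a cover adapted to $f$.* Each $a\in A$ has an open neighborhood $U_a$ in $X$ with $f(U_a\cap A)$ contained in a compact set. By (P2) there is a locally finite partition of unity $\{\varphi_s\}_{s\in S}$ on $X$ each of whose supports lies in some $U_a$ or in $X\setminus A$. Hence, for each $s$,
$$f(A\cap\operatorname{supp}\varphi_s)\ \text{ lies in a compact subset of } K. \tag{3}$$
Form $W_\sigma$ and $F_\sigma$ as in the previous section. Note that $F_\sigma\subset W_\sigma\subset\operatorname{supp}\varphi_s$ for each $s\in\sigma$.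

**Step 2.** *This step extends $f$ over the pieces, in order of the size of the index.* Put
$$X_k=A\cup\bigcup_{|\sigma|\le k}F_\sigma,$$
a closed set by (P4), with $X_0=A$. We construct maps $g_k\colon X_k\to K$ such that $g_0=f$, $g_{k+1}|_{X_k}=g_k$, and $g_k(F_\sigma)$ lies in a compact set whenever $|\sigma|\le k$.

Suppose that $g_k$ is given and let $|\tau|=k+1$. If $|\sigma|\le k$ and $F_\sigma$ meets $F_\tau$, then (2) forces $\sigma\subsetneq\tau$. Therefore
$$B_\tau:=F_\tau\cap X_k=(F_\tau\cap A)\cup\bigcup_{\emptyset\ne\sigma\subsetneq\tau}(F_\tau\cap F_\sigma),$$
and this is a *finite* union. On $F_\tau\cap A$ we have $g_k=f$, and the image lies in a compact set by (3), applied to any $s\in\tau$. Each of the finitely many sets $F_\tau\cap F_\sigma$ goes into a compact set by the inductive assumption. So $g_k|_{B_\tau}$ is a compact map on a closed subset of $X$. By $X\tau_{cm}K$ it extends to a compact map $X\to K$. Let $g_\tau\colon F_\tau\to K$ be the restriction of that extension.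

If $\tau\ne\tau'$ both have size $k+1$, neither contains the other, so $F_\tau\cap F_{\tau'}=\emptyset$ by (2). And $g_\tau$ agrees with $g_k$ on $F_\tau\cap X_k=B_\tau$. Hence
$$g_{k+1}:=g_k\cup\bigcup_{|\tau|=k+1}g_\tau$$
is well defined on $X_{k+1}$. It is continuous on each member of the locally finite closed cover $\{A\}\cup\{F_\sigma:|\sigma|\le k+1\}$ of $X_{k+1}$, so it is continuous by (P4). It sends each $F_\tau$ with $|\tau|=k+1$ into a compact set.

**Step 3.** *This step passes to the union.* Let $g=\bigcup_kg_k$. It is defined on all of $X$ because the $F_\sigma$ cover $X$. On $F_\sigma$ it coincides with $g_{|\sigma|}$, so it is continuous on each member of the locally finite closed cover $\{F_\sigma\}$, hence continuous. Clearly $g|_A=f$. Each point of $X$ has a neighborhood contained in a finite union of sets $F_\sigma$, and $g$ sends each $F_\sigma$ into a compact set. So $g$ is locally compact. $\blacksquare$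

The union over infinitely many stages causes no harm here, in contrast with the first plan of the opening example, because near each point only finitely many pieces are present.

## Deforming an arbitrary map to a locally compact one

For Theorem 2 the given map $f\colon A\to K$ need not be locally compact, but we are allowed to change it by a homotopy.

**Lemma A.** If $A$ is paracompact and $K$ is a CW complex, every map $f\colon A\to K$ is homotopic to a locally compact map.

*Proof.* **Step 1.** *Reduce to simplicial complexes.* By Whitehead and Milnor (J. Milnor, *On spaces having the homotopy type of a CW-complex*, Trans. AMS 90 (1959), Thm. 2) there are a simplicial complex $L$, with $|L|$ in the weak topology, and mutually inverse homotopy equivalences $\alpha\colon K\to|L|$, $\gamma\colon|L|\to K$. If $\alpha f\simeq e$ with $e$ locally compact, then $f\simeq\gamma\alpha f\simeq\gamma e$, and $\gamma e$ is locally compact because $\gamma$ sends compact sets to compact sets. So we may assume that $K=|L|$.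

**Step 2.** *Define the new map by a partition of unity.* Let $\lambda_v$ be the barycentric coordinates on $|L|$ and $\operatorname{st}v=\{\lambda_v>0\}$ the open star of the vertex $v$. The sets $f^{-1}(\operatorname{st}v)$ form an open cover of $A$. By (P2) choose a locally finite partition of unity $\{\psi_v\}$ on $A$ with $\operatorname{supp}\psi_v\subset f^{-1}(\operatorname{st}v)$, and set
$$f'(x)=\sum_v\psi_v(x)\,v .$$
For each $x$,
$$\{v:\psi_v(x)>0\}\subset\{v:\lambda_v(f(x))>0\}, \tag{4}$$
and the right side is the vertex set of a simplex of $L$. So $f'(x)$ is well defined and lies in a closed simplex that contains $f(x)$.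

**Step 3.** *Check that $f'$ is continuous and locally compact.* Let $x_0\in A$, and let $U$ be an open neighborhood of $x_0$ on which only the $\psi_v$ with $v$ in a finite set $V_0$ are not identically zero. Let $M$ be the finite subcomplex of $L$ of all simplices with vertices in $V_0$. Then $f'(U)\subset|M|$. On the finite complex $|M|$ the topology is given by the finitely many barycentric coordinates, so $f'|_U$ is continuous. Since $|M|$ is compact, $f'$ is locally compact.

**Step 4.** *Check that the straight-line homotopy is continuous.* Let $H(x,t)=(1-t)f(x)+tf'(x)$, computed in the simplex of Step 2. It suffices to prove continuity on $U\times I$, with $U$ and $M$ as in Step 3. The caution needed is that a product of two CW complexes with the product topology need not be a CW complex, so a check on simplices alone is not obviously enough. But $|M|$ is a finite complex, so by (K2) $|L|\times|M|$ with the product topology is a CW complex whose cells are products of simplices. The set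
$$C=\bigcup\{\sigma\times\tau:\ \sigma\in L,\ \tau\in M,\ \sigma\cup\tau\in L\}$$
is a subcomplex, since the condition passes to faces; and $C\times I$ is a CW complex, again by (K2). The map $C\times I\to|L|$, $(p,q,t)\mapsto(1-t)p+tq$, is well defined and is continuous on each $\sigma\times\tau\times I$, where it takes values in the simplex spanned by $\sigma\cup\tau$. Hence it is continuous. For $x\in U$ let $\sigma$ be the simplex with vertex set $\{v:\lambda_v(f(x))>0\}$ and $\tau$ the one with vertex set $\{v:\psi_v(x)>0\}$. By (4), $\tau\subset\sigma$, so $\sigma\cup\tau=\sigma\in L$; also $\tau\in M$. Thus $(f(x),f'(x))\in C$, and $H|_{U\times I}$ is the composition of the continuous map $(x,t)\mapsto(f(x),f'(x),t)$ into $C\times I$ with the map just described. So $H$ is continuous, and $f=H_0\simeq H_1=f'$. $\square$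

*Proof of Theorem 2.* Let $f\colon A\to K$ with $A$ closed in $X$. By (P1) $A$ is paracompact, so Lemma A gives $f\simeq f'$ with $f'$ locally compact. By Theorem 1, $f'$ extends to $g\colon X\to K$. Then $g|_A=f'\simeq f$. $\blacksquare$

## Domains on which every map is locally compact

*Proof of Theorem 3.* By Theorem 1 it suffices that every map $f\colon A\to K$, with $A$ closed in $X$, is locally compact.

If $X$ is locally compact, so is its closed subspace $A$. A compact neighborhood of $a$ in $A$ has compact image.

Let $X$ be first countable and suppose that $f$ is not locally compact at $x\in A$. Let $(U_n)$ be a decreasing neighborhood base of $x$ in $A$. No $f(U_n)$ lies in a compact set. If some $f(U_n)$ met only finitely many open cells, it would lie in a finite union of finite subcomplexes by (K1), which is compact; so each $f(U_n)$ meets infinitely many open cells. Choose inductively $x_n\in U_n$ so that the points $f(x_n)$ lie in pairwise different open cells. Then $x_n\to x$, so $f(x_n)\to f(x)$, and $\{f(x)\}\cup\{f(x_n)\}_n$ is a compact set that meets infinitely many open cells. This contradicts (K1). $\blacksquare$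

## A contractible hedgehog for which exact extension fails

Theorem 4 asks for a paracompact $X$ and a map that can be extended only up to homotopy. We take for $J$ the hedgehog $\bigvee_{n\in\mathbb N}[0,1]_n$ from above, $\mathbb N=\{1,2,\dots\}$, wedged at $0$, with the CW topology. It is countable, $1$-dimensional and contractible (shrink all spines linearly to $0$), so $X\tau_hJ$ holds for every $X$.

By Theorem 1 the map must fail to be locally compact. Let $p_{n,m}$ be the point $1/m$ on the $n$-th spine, let
$$A=\{0\}\cup\{p_{n,m}:n,m\in\mathbb N\}\subset J$$
with the subspace topology, and let $f\colon A\to J$ be the inclusion. Every neighborhood of $0$ in $A$ contains points of all the open spines, so $f$ is not locally compact at $0$. With ambient space $X=J$ the map $f$ extends, by the identity. So everything depends on placing $A$ in a space where its neighborhoods are hard to control.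

**Step 1.** *Construct $X$.* $A$ is countable, and it is Tychonoff, being a subspace of the normal space $J$. Let $T=C(A,[0,1])$ and $Z=[0,1]^T$, and regard $A\subset Z$ through the evaluation embedding $a\mapsto(t(a))_{t\in T}$. Let $X$ be the set $Z$ with the topology whose open sets are $U\cup E$ with $U$ open in $Z$ and $E\subset Z\setminus A$ arbitrary. So points off $A$ are isolated. The set $A$ is closed in $X$, since $Z\setminus A$ is open, and $A$ inherits its own topology, since $(U\cup E)\cap A=U\cap A$.

**Step 2.** *Show that $X$ is paracompact.* $X$ is Hausdorff, because its topology is finer than that of $Z$. It is regular: at an isolated point $x$ the set $\{x\}$ is clopen. If $a\in A$ lies in the open set $U\cup E$, then $a\in U$. Choose $V$ open in $Z$ with $a\in V\subset\operatorname{cl}_ZV\subset U$; then $\operatorname{cl}_XV\subset\operatorname{cl}_ZV\subset U$. Now let an open cover of $X$ be given. Countably many members cover the countable set $A$; let $G$ be their union. The set $X\setminus G$ is closed, and it is open because it is disjoint from $A$. The countably many chosen members, each counted as a one-element family, together with the discrete family of all singletons $\{x\}$,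 $x\in X\setminus G$, form a $\sigma$-locally finite open refinement. By Michael's theorem (Proc. AMS 4 (1953)), a regular space in which every open cover has such a refinement is paracompact.

**Step 3.** *Show $X\tau_{cm}J$.* Let $B\subset X$ be closed and let $B\to J$ be a compact map. By (K1) its image lies in a subhedgehog with finitely many spines, say $k\ge2$ of them. Identify this with
$$J_k=\{x\in[0,1]^k:\ \text{at most one } x_i\ne0\}.$$
Let $b(x)$ be the second largest coordinate of $x\in[0,1]^k$, counted with multiplicity; it is continuous in $x$. The map
$$\rho(x)=\big(\max(x_i-b(x),0)\big)_{i=1}^k$$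
takes values in $J_k$: if $x_i$ and $x_j$ with $i\neq j$ were both larger than $b(x)$, the second largest coordinate would exceed $b(x)$. If $x\in J_k$, then $b(x)=0$ and $\rho(x)=x$. So $\rho$ is a retraction of $[0,1]^k$ onto $J_k$. By Tietze's theorem the map $B\to J_k\subset[0,1]^k$ extends over the normal space $X$ with values in $[0,1]^k$. Composing with $\rho$ we get a compact extension.

**Step 4.** *Show that $f$ does not extend over any neighborhood of $A$, in particular not over $X$.* Suppose that $U\supset A$ is open in $X$ and $g\colon U\to J$ is continuous with $g|_A=f$. The plan is to compare countably many conditions, coming from the points $p_{n,m}$, with the very many neighborhoods of $0$ in $J$.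

*Conditions at $p_{n,m}$.* The set $I_{n,m}=\{t\in[0,1]_n:t>\frac1{m+1}\}$ is an open neighborhood of $p_{n,m}$ in $J$. The set $g^{-1}(I_{n,m})$ is open in $X$ and contains $p_{n,m}\in A$, so it contains a neighborhood of $p_{n,m}$ that is open in $Z$. Choose a basic open $W_{n,m}\subset Z$, depending only on the coordinates in a finite set $F_{n,m}\subset T$, with
$$p_{n,m}\in W_{n,m}\subset U,\qquad g(W_{n,m})\subset I_{n,m}.$$
Put $T_0=\bigcup_{n,m}F_{n,m}$, a countable set.

*Conditions at $0$.* For $\psi\colon\mathbb N\to\mathbb N$ the set
$$J_\psi=\bigcup_n\Big\{t\in[0,1]_n:t<\tfrac1{\psi(n)+1}\Big\}$$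
is an open neighborhood of $0$ in $J$. As before there is a basic open $O_\psi\subset Z$ with $0\in O_\psi\subset U$ and $g(O_\psi)\subset J_\psi$. If $m\le\psi(n)$, then $\frac1{m+1}\ge\frac1{\psi(n)+1}$, so $I_{n,m}\cap J_\psi=\emptyset$, and therefore $O_\psi\cap W_{n,m}=\emptyset$.

*Only the coordinates in $T_0$ matter.* Let $O'_\psi\supset O_\psi$ be obtained from $O_\psi$ by dropping the restrictions on coordinates outside $T_0$. We claim that still
$$O'_\psi\cap W_{n,m}=\emptyset\qquad\text{if } m\le\psi(n). \tag{5}$$
Let $z$ be a point of the intersection. Change $z$ in all coordinates outside $T_0$ so that it agrees there with the point $0\in A\subset Z$. The new point is still in $W_{n,m}$, which depends only on coordinates in $T_0$. It satisfies the restrictions of $O_\psi$ on coordinates in $T_0$ because $z$ does, and those outside $T_0$ because $0\in O_\psi$. So it lies in $O_\psi\cap W_{n,m}=\emptyset$, a contradiction. In particular, (5) gives $p_{n,m}\notin O'_\psi$ for $m\le\psi(n)$.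

*The diagonal choice.* As $T_0$ is countable, $[0,1]^{T_0}$ is metrizable. Pulling back a countable neighborhood base at the image of $0$, we get open sets $B_i\ni0$ in $Z$, $i\in\mathbb N$, such that every $O'_\psi$ contains some $B_i$. Since $p_{i,m}\to0$ in $A$ as $m\to\infty$, we can choose $m_i$ with $p_{i,m_i}\in B_i$. Let $\psi(i)=m_i$. For this $\psi$ some $B_i\subset O'_\psi$, so $p_{i,m_i}\in O'_\psi$. But $m_i\le\psi(i)$, so $p_{i,m_i}\notin O'_\psi$. This contradiction proves Theorem 4. $\blacksquare$

## Finitely dominated targets

For the converse direction we need to turn an extension up to homotopy into an exact one *inside a finite complex*. This is Borsuk's homotopy extension theorem; here is the form we use, with its proof.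

**Lemma B.** Let $Y$ be paracompact, $B\subset Y$ closed, $M$ a finite CW complex, and $H\colon B\times I\to M$ a homotopy. If $H_0$ extends to a map $Y\to M$, so does $H_1$.

*Proof.* By (K3) let $M\subset\mathbb R^N$ with a retraction $r\colon O\to M$ of an open neighborhood $O$. The extension of $H_0$ and the homotopy $H$ together define a map on the closed set $D=(Y\times\{0\})\cup(B\times I)$ into $M$. The space $Y\times I$ is normal by (P1), so by Tietze's theorem, applied in a cube containing $M$, this map extends to $\tilde F\colon Y\times I\to\mathbb R^N$. The set $\Omega=\tilde F^{-1}(O)$ is open and contains $D$. By compactness of $I$, $V=\{y:\{y\}\times I\subset\Omega\}$ is open, and $B\subset V$. Let $\lambda\colon Y\to[0,1]$ be $1$ on $B$ and $0$ off $V$. Then $(y,\lambda(y))\in\Omega$ for all $y$: this holds by definition of $V$ if $y\in V$, and because $(y,0)\in D$ otherwise. So $h(y)=r\tilde F(y,\lambda(y))$ is a map $Y\to M$, and $h=H_1$ on $B$. $\square$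

*Proof of Theorem 5(a).* By Theorem 2 only $X\tau_hK\Rightarrow X\tau_{cm}K$ remains. Let $Q$ be a finite complex, $d\colon K\to Q$ and $u\colon Q\to K$ maps, and $\Theta\colon K\times I\to K$ a homotopy from $ud$ to $\mathrm{id}_K$. Let $f\colon A\to K$ be a compact map, $A$ closed in $X$; its image lies in a finite subcomplex $M$. By $X\tau_hK$ there is $g\colon X\to K$ with $g|_A\simeq f$. This $g$ need not be compact, so we push it through $Q$: let $g'=udg$, a compact map with image in $u(Q)$. Now
$$g'|_A=u\,d\,g|_A\ \simeq\ u\,d\,f\ \simeq\ f .$$
The first homotopy is $ud$ applied to a homotopy $g|_A\simeq f$, so it has values in $u(Q)$. The second is $\Theta(f(a),t)$, with values in the compact set $\Theta(M\times I)$. By (K1) there is a finite subcomplex $M'\supset u(Q)\cup\Theta(M\times I)$; it contains $g'(X)$ and the whole homotopy from $g'|_A$ to $f$. By Lemma B, $f$ extends to a map $X\to M'$, which is a compact map into $K$. $\blacksquare$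

## A dyadic telescope and a tower of mapping cylinders

Without a finite dominating complex there is no single compact set in which to keep the extension. To prove Theorem 5(b) we build compact spaces $X_1,X_2,\dots$ such that maps extend over each $X_n$, but only by moving farther and farther out in $K$ as $n$ grows. The disjoint union of the $X_n$ is then the example.

**The target.** Let $K$ be the infinite mapping telescope of $S^1\xrightarrow{2}S^1\xrightarrow{2}\cdots$: the union of the mapping cylinders of the degree-$2$ maps from the $j$-th circle to the $(j+1)$-st, $j\ge0$. Let $K_j$ be the part up to the $j$-th circle; so $K_0=S^1$. We use the following facts. Each $K_j$ is a finite subcomplex, and each compact subset of $K$ lies in some $K_j$. Collapsing the cylinders in turn gives a deformation retraction $r_j$ of $K_j$ onto the $j$-th circle, and $r_j|_{K_0}$ has degree $2^j$ up to sign. Finally $\pi_1(K)$ is the direct limit of $\mathbb Z\xrightarrow{2}\mathbb Z\xrightarrow{2}\cdots$, that is $\mathbb Z[1/2]$; it is abelian and divisible by every power of $2$, and $\pi_1(K_0)\to\pi_1(K)$ is injective.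

**A first try.** Fix $n\ge1$ and $q=2^n$. Let $C$ be the mapping cylinder of a degree-$q$ map from a circle $A_n$ to $S^1$. A homeomorphism $A_n\to K_0$ extends over $C$ into $K$ because its class in $\pi_1(K)$ is divisible by $q$. An extension into $K_j$, followed by $r_j$, would express the degree $\pm2^j$ as a multiple of $q=2^n$, so it is impossible for $j<n$. This is the behavior we want, but $C\tau K$ fails. Take a small disk $D$ in the $2$-dimensional part of $C$ and a homeomorphism $\partial D\to K_0$. An extension over $C$ would in particular extend it over $D$, so a generator of $\pi_1(K_0)$ would become trivial in $\pi_1(K)$, contrary to injectivity. The remedy is to replace every small triangle by a mapping cylinder as well, then every triangle of the result, and so on, and to take the limit.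

**Construction of $X_n$.** Let $L_0$ be a $2$-simplex, $\tau_0$ a triangulation of it, and $A_n=\partial L_0$. Suppose that $L_i$ is a finite $2$-dimensional polyhedron with triangulation $\tau_i$ and $1$-skeleton $G_i\supset A_n$, where $A_n$ is a subcomplex. Put
$$L_{i+1}=G_i\cup\bigcup_\Delta C_\Delta ,$$
where $\Delta$ runs over the $2$-simplices of $\tau_i$ and $C_\Delta$ is the mapping cylinder of a simplicial map $w_\Delta\colon\partial\Delta\to S^1$ of degree $q$, attached along its end $\partial\Delta$. Explicitly, subdivide each edge of $\tau_i$ into $q$ equal parts, so that $\partial\Delta$ becomes a polygon with consecutive vertices $x_0,\dots,x_{3q-1}$. Let $S^1$ be a triangle with vertices $y_0,y_1,y_2$, and let $w_\Delta(x_k)=y_{k\bmod 3}$. Then $C_\Delta$ is triangulated by the triangles $x_kx_{k+1}y_k$ and $x_{k+1}y_ky_{k+1}$ (indices of $x$ mod $3q$, of $y$ mod $3$). Since $3q\ge6$, these have distinct vertex sets, and they form a simplicial complex containing the subdivided $\partial\Delta$.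

In this way $L_{i+1}$ is triangulated so that all vertices and (subdivided) edges of $\tau_i$, and all $C_\Delta$, are subcomplexes. Distinct $C_\Delta$ meet only inside $G_i$, and $C_\Delta\cap G_i=\partial\Delta$. Let $p_i\colon L_{i+1}\to L_i$ be the identity on $G_i$, and on $C_\Delta$ any map $C_\Delta\to\Delta$ extending $\mathrm{id}_{\partial\Delta}$; it exists by Tietze's theorem. Let $\tau_{i+1}$ be an iterated barycentric subdivision of the triangulation of $L_{i+1}$, so fine that the image of each of its simplices in each $L_j$, $j\le i+1$, has diameter $<2^{-i-1}$ in a fixed metric of $L_j$. This is possible by uniform continuity of the bonding maps. The $1$-dimensional subcomplex $G_i$ lies in the new $1$-skeleton, so $A_n\subset G_i\subset G_{i+1}$, and the construction continues.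

Let $X_n=\varprojlim L_i$ with projections $\pi_i\colon X_n\to L_i$. It is compact metrizable. All bonding maps are the identity on $A_n$, so $A_n\subset X_n$ as the constant threads, and $\pi_i|_{A_n}$ is the inclusion $A_n\subset L_i$.

The next lemma is the standard continuity fact (Mardešić–Segal, *Shape Theory*, Ch. I, §5), for sequences.

**Lemma C.** Let $Y=\varprojlim Y_i$ be the limit of an inverse sequence of compact Hausdorff spaces with bonding maps $p_{ik}\colon Y_k\to Y_i$ for $i\le k$ and projections $\pi_i$, and let $P$ be a CW complex. Each map $f\colon Y\to P$ is homotopic to $h\pi_k$ for some $k$ and some $h\colon Y_k\to P$, provided $Y\ne\emptyset$.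

*Proof.* First, $\pi_i(Y)=\bigcap_{k\ge i}p_{ik}(Y_k)$. The inclusion $\subset$ is clear. If $y$ lies in the right side, the sets of those $(z_j)\in\prod Y_j$ with $z_i=y$ and $z_j=p_{jk}(z_k)$ for all $j\le k$ are nonempty, compact and decreasing in $k\geq i$; a common point is a thread of $Y$ through $y$.

By (K1), $f(Y)$ lies in a finite subcomplex $M$ of $P$. Let $M\subset O\subset\mathbb R^N$ and $r\colon O\to M$ be as in (K3), and let $\varepsilon>0$ be such that the $\varepsilon$-neighborhood of $M$ lies in $O$. The functions $v\pi_i$, with $i$ arbitrary and $v\colon Y_i\to\mathbb R$ continuous, form an algebra (because $v\pi_i=v\,p_{ik}\pi_k$) that contains the constants and separates points. By the Stone–Weierstrass theorem, applied to the $N$ coordinates of $f$, there are $i$ and $v\colon Y_i\to\mathbb R^N$ with $|v\pi_i-f|<\varepsilon$ on $Y$. Then $v^{-1}(O)$ is an open set containing $\pi_i(Y)$. This set is the intersection of the decreasing compact sets $p_{ik}(Y_k)$, so $p_{ik}(Y_k)\subset v^{-1}(O)$ for some $k$. Let $h=r\,v\,p_{ik}\colon Y_k\to M$. The formula $r\big((1-t)f+t\,v\pi_i\big)$ is defined, since the segment from $f(y)$ to $v\pi_i(y)$ stays within $\varepsilon$ of $f(y)\in M$.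 It is a homotopy from $f$ to $r\,v\,\pi_i=h\pi_k$. $\square$

**Claim 1.** $X_n\tau K$.

*Proof.* Let $B\subset X_n$ be closed and $f\colon B\to K$. If $B=\emptyset$, use a constant map; so let $B\ne\emptyset$.

*Step 1: present $B$ as a limit of subcomplexes.* Let $P_i\subset L_i$ be the union of all closed simplices of $\tau_i$ that meet $\pi_i(B)$. We show that $p_i(P_{i+1})\subset P_i$ and $\varprojlim P_i=B$.

Each simplex $s$ of $\tau_{i+1}$ lies in some $C_\Delta$ or in an edge of $\tau_i$, because these are subcomplexes that cover $L_{i+1}$. So $p_i(s)$ lies in the corresponding simplex $\Delta$ or edge of $\tau_i$. If $s$ meets $\pi_{i+1}(B)$, that simplex of $\tau_i$ meets $\pi_i(B)$ and hence lies in $P_i$. This gives $p_i(P_{i+1})\subset P_i$.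

Clearly $B\subset\varprojlim P_i$. Conversely, let $(y_i)$ be a thread with $y_i\in P_i$. For $i\ge\max(j,1)$, the point $y_i$ lies in a simplex of $\tau_i$ that meets $\pi_i(B)$. The image of this simplex in $L_j$ has diameter $<2^{-i}$ and contains $y_j$ and a point of $\pi_j(B)$. So $\operatorname{dist}(y_j,\pi_j(B))\le2^{-i}$ for all such $i$, and $y_j\in\pi_j(B)$ as this set is compact. The sets $B\cap\pi_j^{-1}(y_j)$ are then nonempty, compact and decreasing in $j$, and their common point is $(y_i)$. So $(y_i)\in B$.

*Step 2: factor $f$ through a finite stage and extend over the $1$-skeleton.* By Lemma C, $f\simeq h\circ\pi_i|_B$ for some $i$ and some $h\colon P_i\to K$. As $K$ is path connected, $h$ extends to $\hat h\colon P_i\cup G_i\to K$: choose values at the vertices outside $P_i$ arbitrarily, then paths on the remaining edges.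

*Step 3: extend over $L_{i+1}$, where the obstruction disappears.* Over a triangle $\Delta\not\subset P_i$ of $L_i$ the map $\hat h|_{\partial\Delta}$ may be essential, so $\hat h$ need not extend over $L_i$. Over $C_\Delta$ it does. Define $\Phi\colon L_{i+1}\to K$ as follows.

- On $G_i$ let $\Phi=\hat h$.
- On $C_\Delta$ with $\Delta\subset P_i$ let $\Phi=h\circ p_i$.
- On $C_\Delta$ with $\Delta\not\subset P_i$ let $\Phi$ be any extension of $\hat h|_{\partial\Delta}$.

The extension in the third case exists: $\pi_1(K)$ is abelian and divisible by $q=2^n$, so the loop $\hat h|_{\partial\Delta}$ is $q$ times the class of some $\psi\colon S^1\to K$. That is, $\psi\circ w_\Delta\simeq\hat h|_{\partial\Delta}$. Using this homotopy on the cylinder coordinate and $\psi$ on the end $S^1$ we get a map on the mapping cylinder $C_\Delta$. The definitions agree on overlaps, since $C_\Delta\cap G_i=\partial\Delta$, $p_i=\mathrm{id}$ on $\partial\Delta$, and different $C_\Delta$ meet only in $G_i$. So $\Phi$ is continuous.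

*Step 4: compare on $B$ and correct by a homotopy.* Let $b\in B$. If $\pi_{i+1}(b)\in C_\Delta$, then $\pi_i(b)\in\Delta$, so $\Delta$ meets $\pi_i(B)$ and $\Delta\subset P_i$. Hence $\Phi\pi_{i+1}(b)=h\,p_i\,\pi_{i+1}(b)=h\pi_i(b)$. If $\pi_{i+1}(b)\in G_i$, then $\pi_{i+1}(b)=\pi_i(b)\in P_i$, and again $\Phi\pi_{i+1}(b)=\hat h\pi_i(b)=h\pi_i(b)$. Therefore $\Phi\pi_{i+1}|_B=h\pi_i|_B\simeq f$. The image of $X_n$ under $\Phi\pi_{i+1}$ and the image of the homotopy $B\times I\to K$ are compact, so they lie in one finite subcomplex. By Lemma B, $f$ extends over $X_n$. $\square$

**Claim 2.** If a map $A_n\to S^1$ of degree $k$ extends over $X_n$, then $2^n\mid k$.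

*Proof.* By Lemma C the extension is homotopic to $\psi\circ\pi_i$ for some $\psi\colon L_i\to S^1$. Since $\pi_i$ is the inclusion on $A_n$, the map $\psi|_{A_n}$ has degree $k$. So $k$ times a generator of $H^1(A_n;\mathbb Z/q)\cong\mathbb Z/q$ comes from $H^1(L_i;\mathbb Z/q)$, and it suffices to prove that the restriction
$$H^1(L_i;\mathbb Z/q)\to H^1(A_n;\mathbb Z/q)\quad\text{is zero for all } i. \tag{6}$$
All coefficients are $\mathbb Z/q$ from now on. We use induction on $i$. For $i=0$ the complex $L_0$ is contractible. Assume (6) for $i$ and let $c\in H^1(L_{i+1})$.

For each $\Delta$ the cylinder $C_\Delta$ deforms onto its end $S^1$, and under this deformation $\partial\Delta\subset C_\Delta$ becomes $w_\Delta$, of degree $q$. So $H^1(C_\Delta)\to H^1(\partial\Delta)$ is multiplication by $q$, which is zero. Hence $c|_{\partial\Delta}=0$ for every $\Delta$.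

Now consider the exact sequence of $(L_i,G_i)$,
$$H^1(L_i)\to H^1(G_i)\to H^2(L_i,G_i)\cong\prod_\Delta H^2(\Delta,\partial\Delta)\cong\prod_\Delta H^1(\partial\Delta).$$
The last isomorphism is the inverse of the coboundary of the pairs $(\Delta,\partial\Delta)$. By naturality, the resulting map $H^1(G_i)\to\prod_\Delta H^1(\partial\Delta)$ is restriction. It sends $c|_{G_i}$ to $0$, so $c|_{G_i}=c'|_{G_i}$ for some $c'\in H^1(L_i)$. As $A_n\subset G_i$, we get $c|_{A_n}=c'|_{A_n}=0$ by the inductive assumption. $\square$

**Proof of Theorem 5(b).** Let $X=\bigsqcup_{n\ge1}X_n$, a locally compact separable metrizable space. A map on a closed subset of $X$ can be extended over each $X_n$ separately, so $X\tau K$ by Claim 1, and hence $X\tau_hK$.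

Let $A=\bigsqcup_{n\geq 1} A_n$, a closed subset of $X$, and let $f\colon A\to K_0=S^1$ be a homeomorphism on each $A_n$. This is a compact map into $K$. Suppose that it extends to a compact map $g\colon X\to K$. Then $g(X)\subset K_j$ for some $j$. For every $n$ the map $r_jg|_{X_n}$ into the $j$-th circle extends $r_jf|_{A_n}$, which has degree $\pm2^j$. By Claim 2, $2^n\mid2^j$ for all $n\ge1$, which is false for $n>j$. So $X\tau_{cm}K$ fails. $\blacksquare$
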